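\title{Edgewise strong shellability of face lattices of convex polytopes}

\begin{abstract}
Take the proper part of the face lattice of a convex polytope and delete from its Hasse diagram all edges that lie in a given closed interval $\mathcal I$. We prove that the resulting poset is shellable and has the same rank as before. We also show that the order complex of the proper part has a shelling along which the number of elements of a maximal chain in $\mathcal I$ never decreases. The first result follows from three properties of intervals, and it holds for every graded bounded poset that has them.
\end{abstract}

\section{The question and the results}\label{sec:intro}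

All posets in this paper are finite. We write $x\lessdot y$ if $x<y$ and no element lies strictly between $x$ and $y$; these \emph{cover relations} are the edges of the Hasse diagram. For $a\le b$ we write $[a,b]=\{z:a\le z\le b\}$ and $(a,b)=\{z:a<z<b\}$. The \emph{length} of a chain is its number of elements minus one, and the \emph{rank} of a poset is the maximum length of a chain; the empty poset has rank $-1$. The \emph{order complex} $\Delta(\mathcal P)$ is the simplicial complex whose faces are the chains of $\mathcal P$, so its dimension is the rank of $\mathcal P$. We call $\mathcal P$ \emph{shellable} if $\Delta(\mathcal P)$ is shellable in the sense recalled in Section~\ref{sec:shell}. This includes that $\mathcal P$ is \emph{graded}: all its maximal chains have the same length.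

For a closed interval $\mathcal I=[a,b]$ of $\mathcal P$, let $\mathcal P\ominus\mathcal I$ be the poset on the same ground set whose Hasse diagram is obtained from that of $\mathcal P$ by removing all edges $x\lessdot y$ with $x,y\in\mathcal I$. Its order relation is the transitive closure of the remaining cover relations.

\begin{definition}
A poset $\mathcal P$ is \emph{edgewise strongly shellable} if $\mathcal P\ominus\mathcal I$ is shellable of the same rank as $\mathcal P$ for every closed interval $\mathcal I$ of $\mathcal P$.
\end{definition}

The definition is a higher-dimensional form of edge connectivity. If $\mathcal P$ has rank $1$, then $\Delta(\mathcal P)$ is the Hasse diagram, and a graph with at least one edge is shellable exactly when it is connected: a shelling is a list of the edges in which each edge meets an earlier one. The closed intervals are the single elements, for which nothing is removed, and the single edges. So a poset of rank $1$ is edgewise strongly shellable if and only if its Hasse diagram is connected and stays connected when any one edge is removed.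

A poset is \emph{bounded} if it has a minimum $\hat0$ and a maximum $\hat1$. A bounded poset $\mathcal L$ of positive rank is never edgewise strongly shellable, because $\mathcal I=\mathcal L$ removes every edge. One therefore passes to the \emph{proper part} $\overline{\mathcal L}=\mathcal L\setminus\{\hat0,\hat1\}$. The \emph{face lattice} of a convex polytope $P$ is the set of all faces of $P$, including $\hat0=\varnothing$ and $\hat1=P$, ordered by inclusion. The following question comes from the work of Athanasiadis and Kallipoliti~\cite{AK}.

\begin{quote}
Are the proper parts of face lattices of convex polytopes edgewise strongly shellable?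
\end{quote}

For a polygon with $m$ vertices the Hasse diagram of $\overline{\mathcal L}$ is a cycle of length $2m$, removing one edge leaves a path, and the answer is yes. Two known facts suggest the same answer in general. Face lattices of polytopes are shellable (Bruggesser--Mani). And for every Gorenstein* lattice $\mathcal L$, a class that includes all face lattices of polytopes, $\overline{\mathcal L}\ominus\mathcal I$ is Cohen--Macaulay of the same rank as $\overline{\mathcal L}$ for every closed interval $\mathcal I\subseteq\overline{\mathcal L}$. We do not use these last notions; it is enough to know that Cohen--Macaulayness is a condition on the homology of links which every shellable complex satisfies. The question asks for a combinatorial counterpart of this homological statement.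

\begin{theorem}\label{thm:main}
Let $P$ be a $d$-polytope, $d\ge1$, with face lattice $\mathcal L$, and let $\mathcal I=[F,G]\subseteq\overline{\mathcal L}$ be a closed interval. Then $\overline{\mathcal L}\ominus\mathcal I$ is shellable of rank $d-1$. So is the induced subposet $\overline{\mathcal L}\setminus\mathcal I$.
\end{theorem}

Since $\overline{\mathcal L}$ has rank $d-1$, the answer to the question is yes; for $d<1$ the proper part is empty and there is nothing to check.

\begin{remark}[one interval is best possible]
Removing the edges of two intervals can destroy shellability. For a polygon, removing two edges from the cycle disconnects it while the rank stays $1$, so the result is not shellable.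
\end{remark}

The complex $K=\Delta(\overline{\mathcal L})$ is the barycentric subdivision of the boundary of $P$, a triangulated $(d-1)$-sphere. The second theorem places $\Delta(\overline{\mathcal L}\ominus\mathcal I)$ in a filtration of this sphere. A complex is a \emph{ball} if its geometric realization is homeomorphic to a ball.

\begin{theorem}\label{thm:filtration}
With the notation of Theorem~\ref{thm:main}, let $\rho=\dim G-\dim F+1$ and $K=\Delta(\overline{\mathcal L})$. Then $K$ has a shelling along which $|c\cap\mathcal I|$ is weakly increasing, where $c$ runs through the maximal chains of $\overline{\mathcal L}$. For $0\le k<\rho$, let $K_k$ be the complex generated by the maximal chains $c$ with $|c\cap\mathcal I|\le k$. Then $K_k$ and the complex generated by the remaining maximal chains are both shellable $(d-1)$-balls. In particular, if $F\ne G$, then $\Delta(\overline{\mathcal L}\ominus\mathcal I)=K_1$ is a shellable ball.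
\end{theorem}

The geometry of polytopes enters the proof of Theorem~\ref{thm:main} only through three properties. In a bounded poset $\mathcal L$ put
\[
A(F,y)=\{z:\hat0<z<y,\ z\not\ge F\},\qquad B(x,G)=\{z:x<z<\hat1,\ z\not\le G\},
\]
with the order induced from $\mathcal L$.
\begin{itemize}
\item[(P1)] If $\hat0<F<y\le\hat1$, then $A(F,y)$ is shellable of the same rank as $(\hat0,y)$.
\item[(P2)] If $\hat0\le x<G<\hat1$, then $B(x,G)$ is shellable of the same rank as $(x,\hat1)$.
\item[(P3)] If $x<y$, then $(x,y)$ is shellable, of rank equal to the length of $[x,y]$ minus~$2$.
\end{itemize}

\begin{theorem}\label{thm:abstract}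
Let $\mathcal L$ be a finite graded bounded poset satisfying \textup{(P1)--(P3)}. Then $\overline{\mathcal L}\ominus\mathcal I$ is shellable of the same rank as $\overline{\mathcal L}$ for every closed interval $\mathcal I\subseteq\overline{\mathcal L}$.
\end{theorem}

There are two difficulties. First, removing edges inside $\mathcal I$ may destroy relations that are not inside $\mathcal I$: in the chain $a<b<c$ with $\mathcal I=[a,b]$, the relation $a<c$ is lost. We show that under (P1) and (P2) this does not happen, so $\mathcal I$ becomes an antichain and nothing else changes. Second, a shelling of $K$ need not restrict to a shelling of a subcomplex: list the edges of a hexagon in cyclic order and delete the second one. We therefore do not delete from $K$ but build upward. We start with the faces that do not contain $F$ and add the other elements one at a time, in an order for which the link of each new element is a join of shellable complexes of the right dimension.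

Section~\ref{sec:shell} contains the tools for extending shellings, and Section~\ref{sec:example} carries out the construction for the tetrahedron. Section~\ref{sec:polytopes} proves (P1)--(P3) for polytopes, Section~\ref{sec:build} proves Theorems~\ref{thm:abstract} and~\ref{thm:main}, and Section~\ref{sec:filtration} proves Theorem~\ref{thm:filtration}.

\section{Extending a shelling}\label{sec:shell}

A \emph{simplicial complex} is a finite nonempty family of finite sets, its \emph{faces}, that is closed under taking subsets. A face $A$ has dimension $|A|-1$. The maximal faces are the \emph{facets}, and the complex is \emph{pure} if they all have the same dimension. A \emph{ridge} of a facet $A$ is a subset of $A$ with $|A|-1$ elements. We write $2^A$ for the complex of all subsets of $A$. The complex \emph{generated} by sets $A_1,\dots,A_t$ is $\bigcup_i2^{A_i}$. The \emph{join} of complexes $\Delta,\Gamma$ on disjoint vertex sets is $\Delta*\Gamma=\{\sigma\cup\tau:\sigma\in\Delta,\ \tau\in\Gamma\}$; its dimension is $\dim\Delta+\dim\Gamma+1$.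

An ordering $A_1,\dots,A_t$ of the facets of a pure complex is a \emph{shelling} if for each $j>1$ the complex $2^{A_j}\cap\bigcup_{i<j}2^{A_i}$ is generated by a nonempty set of ridges of $A_j$. This complex is generated by the sets $A_i\cap A_j$ with $i<j$, so the condition can be restated as follows, and we use it in this form.
\begin{itemize}
\item[(S)] For all $i<j$ there are a ridge $R$ of $A_j$ and an index $h<j$ with $A_i\cap A_j\subseteq R\subseteq A_h$.
\end{itemize}
A complex is \emph{shellable} if it is pure and has a shelling. An initial segment of a shelling is a shelling of the complex that it generates. Every ordering of the vertices of a $0$-dimensional complex is a shelling (take $R=\varnothing$). The complex $\{\varnothing\}$, the order complex of the empty poset, is shellable of dimension $-1$.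

\begin{lemma}\label{lem:join}
The join of two shellable complexes is shellable.
\end{lemma}

\begin{proof}
Let $(A_i)$ and $(B_j)$ be shellings of the two complexes, and order the facets $A_i\cup B_j$ of the join lexicographically by $(i,j)$. Let $(i',j')$ precede $(i,j)$. If $i'<i$, choose a ridge $R$ of $A_i$ and $h<i$ with $A_{i'}\cap A_i\subseteq R\subseteq A_h$. Then
\[
(A_{i'}\cup B_{j'})\cap(A_i\cup B_j)\subseteq R\cup B_j\subseteq A_h\cup B_j ,
\]
where $R\cup B_j$ is a ridge of $A_i\cup B_j$ and $(h,j)$ precedes $(i,j)$. If $i'=i$ and $j'<j$, choose a ridge $R$ of $B_j$ and $h<j$ with $B_{j'}\cap B_j\subseteq R\subseteq B_h$. The intersection of the two facets is $A_i\cup(B_{j'}\cap B_j)\subseteq A_i\cup R\subseteq A_i\cup B_h$.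
\end{proof}

The next lemma is the engine of all our proofs. It adds to a shellable complex one new face $e$, together with a family of facets that contain $e$, in such a way that $e$ is the only minimal face that is new.

\begin{lemma}\label{lem:attach}
Let $\Delta$ be a shellable complex of dimension $D$, let $e\notin\Delta$ be a nonempty finite set, and let $\Gamma$ be a shellable complex of dimension $D-|e|$ whose vertex set is disjoint from $e$. Suppose that $\sigma\cup\tau\in\Delta$ for all $\sigma\subsetneq e$ and $\tau\in\Gamma$. Then $\Delta\cup(2^e*\Gamma)$ is shellable of dimension $D$. More precisely, any shelling of $\Delta$ followed by $e\cup L_1,\dots,e\cup L_t$, where $L_1,\dots,L_t$ is a shelling of $\Gamma$, is a shelling.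
\end{lemma}

\begin{proof}
The sets $e\cup L_j$ have dimension $D$ and are not in $\Delta$, since $e\notin\Delta$. Together with the facets of $\Delta$ they generate the new complex, so they are its remaining facets. We check (S) for $e\cup L_j$. Let $A$ be a facet of $\Delta$. As $e\notin\Delta$, some $v\in e$ is not in $A$, so $A\cap(e\cup L_j)$ lies in the ridge $(e\setminus\{v\})\cup L_j$. By hypothesis this ridge is a face of $\Delta$, so it lies in a facet of $\Delta$, which comes earlier. Now let $i<j$, and choose a ridge $R$ of $L_j$ and $h<j$ with $L_i\cap L_j\subseteq R\subseteq L_h$. Then $(e\cup L_i)\cap(e\cup L_j)\subseteq e\cup R\subseteq e\cup L_h$.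
\end{proof}

When $e=\{x\}$ is a new vertex, the hypothesis says only that $\Gamma\subseteq\Delta$. For order complexes this takes the following form.

\begin{corollary}\label{cor:add}
Let $\mathcal R$ be a poset and $x\in\mathcal R$. Suppose that the induced subposet $\mathcal R\setminus\{x\}$ is shellable of rank $D$, and that $\mathcal R_{<x}=\{z:z<x\}$ and $\mathcal R_{>x}=\{z:z>x\}$ are shellable with ranks adding up to $D-2$. Then $\mathcal R$ is shellable of rank $D$, and every shelling of $\Delta(\mathcal R\setminus\{x\})$ is an initial segment of a shelling of $\Delta(\mathcal R)$.
\end{corollary}

\begin{proof}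
Let $\Gamma=\Delta(\mathcal R_{<x})*\Delta(\mathcal R_{>x})$, the link of $x$. By transitivity every face of $\Gamma$ is a chain of $\mathcal R\setminus\{x\}$, and the chains of $\mathcal R$ that contain $x$ are the sets $\{x\}\cup\tau$ with $\tau\in\Gamma$. So $\Delta(\mathcal R)=\Delta(\mathcal R\setminus\{x\})\cup(2^{\{x\}}*\Gamma)$. By Lemma~\ref{lem:join}, $\Gamma$ is shellable, and its dimension is $D-1$. Apply Lemma~\ref{lem:attach} with $e=\{x\}$.
\end{proof}

\section{The tetrahedron}\label{sec:example}

Let $P$ be the tetrahedron with vertices $1,2,3,4$, and name each face by its vertices. The proper part has $14$ elements and $24$ maximal chains. Take $F=1$ and $G=123$, so $\mathcal I=\{1,12,13,123\}$, and let $\mathcal Q=\overline{\mathcal L}\ominus\mathcal I$. The four removed edges are $1\lessdot12$, $1\lessdot13$, $12\lessdot123$, $13\lessdot123$. Besides covers, the only relations are those between a vertex and a triangle, and only those that involve $1$ or $123$ are at risk. The relations $1<124$ and $1<134$ survive through $14$, the relations $2<123$ and $3<123$ survive through $23$, and $1<123$ is lost. So $\mathcal I$ is an antichain in $\mathcal Q$ and all other relations are intact.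

The faces that do not contain $F$ are the nonempty faces of the triangle $234$. Their order complex is a cone with apex $234$ over a hexagon, shelled by going around the apex. We add the other seven elements in the order of the table, which lists the elements already present that are below and above the new element in $\mathcal Q$.
\begin{center}
\begin{tabular}{c|c|c|c}
new element & below & above & new maximal chains\\ \hline
$124$ & $2,4,24$ & none & $2$\\
$134$ & $3,4,34$ & none & $2$\\
$14$ & $4$ & $124,134$ & $2$\\ \hline
$1$ & none & $14,124,134$ & $2$\\
$12$ & $2$ & $124$ & $1$\\
$13$ & $3$ & $134$ & $1$\\
$123$ & $2,3,23$ & none & $2$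
\end{tabular}
\end{center}
In every row the link is a path with one or two edges, so Corollary~\ref{cor:add} applies with $D=2$. After three rows we have $\overline{\mathcal L}\setminus\mathcal I$ with $12$ maximal chains, and after seven rows we have $\mathcal Q$ with $18$; see Figure~\ref{fig:tetra}. The order of the first three rows matters: had we begun with $14$, its link would have been the single vertex $4$, and we would have attached a dangling edge. The order of the last four rows does not matter, because the elements of $\mathcal I$ do not see each other in $\mathcal Q$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.15]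
\coordinate (v1) at (0,4.6); \coordinate (v2) at (-3,0);
\coordinate (v3) at (3,0); \coordinate (v4) at (0,1.73);
\coordinate (e12) at (-2.3,2.4); \coordinate (e13) at (2.3,2.4);
\coordinate (e14) at (0,3.2); \coordinate (e23) at (0,0);
\coordinate (e24) at (-1.5,0.865); \coordinate (e34) at (1.5,0.865);
\coordinate (t123) at (0,-1.2); \coordinate (t124) at (-1,2.3);
\coordinate (t134) at (1,2.3); \coordinate (t234) at (0,0.65);
\foreach \x/\y/\z in {v2/e23/t234,v3/e23/t234,v3/e34/t234,v4/e34/t234,v4/e24/t234,v2/e24/t234}
  \filldraw[fill=black!40] (\x)--(\y)--(\z)--cycle;
\foreach \x/\y/\z in {v2/e24/t124,v4/e24/t124,v3/e34/t134,v4/e34/t134,v4/e14/t124,v4/e14/t134}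
  \filldraw[fill=black!15] (\x)--(\y)--(\z)--cycle;
\foreach \x/\y/\z in {v1/e14/t124,v1/e14/t134,v2/e12/t124,v3/e13/t134,v2/e23/t123,v3/e23/t123}
  \draw (\x)--(\y)--(\z)--cycle;
\foreach \p/\q in {v2/2,v3/3,v4/4,e14/14,e23/23,e24/24,e34/34,t124/124,t134/134,t234/234}
  \node[circle,draw,fill=white,inner sep=1pt,font=\scriptsize] at (\p) {$\q$};
\foreach \p/\q in {v1/1,e12/12,e13/13,t123/123}
  \node[rectangle,draw,thick,fill=white,inner sep=2pt,font=\scriptsize] at (\p) {$\q$};
\end{tikzpicture}
\caption{The order complex of $\overline{\mathcal L}\ominus\mathcal I$ for the tetrahedron with vertices $1,2,3,4$ and $\mathcal I=[1,123]$. Elements of $\mathcal I$ are boxed. Dark triangles are the maximal chains of faces not containing $1$; dark and light triangles together are the maximal chains that avoid $\mathcal I$; white triangles are the maximal chains with exactly one element in $\mathcal I$.}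
\label{fig:tetra}
\end{figure}

Six maximal chains of $\overline{\mathcal L}$ are missing. All vertices of $K$ are present by now, so we continue by adding edges. The edge $e=\{1,12\}$ comes with the chain $1<12<124$, whose other two edges $\{12,124\}$ and $\{1,124\}$ lie on the boundary in Figure~\ref{fig:tetra}; Lemma~\ref{lem:attach} applies with $\Gamma$ the vertex $124$. The edges $\{1,13\}$, $\{12,123\}$, $\{13,123\}$ come in the same way with the vertices $134$, $2$, $3$. Only then can the edge $\{1,123\}$ be added, with $\Gamma$ consisting of the two vertices $12$ and $13$. The result is a shelling of $K$ that lists $12$, $6$, $4$, $2$ chains with $0$, $1$, $2$, $3$ elements in $\mathcal I$, as in Theorem~\ref{thm:filtration}.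

\section{Faces that avoid a given face}\label{sec:polytopes}

In the table of Section~\ref{sec:example} the posets below and above a new element are of the form $A(F,y)$, $B(x,G)$, or an open interval. We now prove that these posets are shellable for all polytopes.

We use the following facts. The face lattice of a polytope is graded, and the interval $[\varnothing,z]$ has length $\dim z+1$, where $\dim\varnothing=-1$. Every closed interval of a face lattice, and the opposite poset of a face lattice, is again the face lattice of a polytope \cite[Theorem~2.7 and Corollary~2.14]{Z}. The faces of a face $R$ of $P$ are the faces of $P$ contained in $R$. Every proper face of $P$, including the empty one, is the intersection of the facets that contain it. Finally: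
\begin{itemize}
\item[($*$)] If $\tau,R$ are faces of a polytope and $R$ contains a point of the relative interior of $\tau$, then $\tau\subseteq R$.
\end{itemize}
Indeed, $R$ is the zero set in the polytope of an affine function that is $\le0$ on the polytope, and an affine function that is $\le0$ on $\tau$ and vanishes at a relative interior point of $\tau$ vanishes on $\tau$.

A \emph{polytopal complex} is a finite set of polytopes in a Euclidean space that contains all faces of its members and in which any two members intersect in a face of both. Facets, dimension and purity are defined as for simplicial complexes. The proper faces of a polytope $C$ form the \emph{boundary complex} $\partial C$.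

\begin{definition}[{\cite[Definition~8.1]{Z}}]\label{def:polyshell}
An ordering $C_1,\dots,C_s$ of the facets of a pure polytopal complex is a \emph{shelling} if the complex is $0$-dimensional, or if $\partial C_1$ has a shelling and for each $j>1$ there are a shelling $R_1,\dots,R_t$ of $\partial C_j$ and $1\le r\le t$ with
\[
C_j\cap\bigcup_{i<j}C_i=R_1\cup\dots\cup R_r .
\]
\end{definition}

Again an initial segment of a shelling is a shelling of the subcomplex that it generates. If all members are simplices, the definition agrees with that of Section~\ref{sec:shell}. Indeed, two facets of a simplex meet in a facet of each, so by induction on the dimension every ordering of the facets of a simplex is a shelling of its boundary. The condition then only asks that $C_j\cap\bigcup_{i<j}C_i$ be a nonempty union of facets of $C_j$, and by ($*$) a face of $C_j$ lies in a union of faces only if it lies in one of them.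

We need two results on the boundary of a polytope $P$ of dimension at least $1$. Work in the affine hull of $P$, and write $P=\{w:\ell_H(w)\le0\text{ for all facets }H\}$, where $\ell_H$ is an affine function whose zero set is the affine hull of $H$. Let $w\notin P$ be a point with $\ell_H(w)\ne0$ for all $H$; the facets \emph{visible} from $w$ are those with $\ell_H(w)>0$.
\begin{itemize}
\item \emph{Bruggesser--Mani} \cite[Theorem~8.12]{Z}: $\partial P$ has a shelling in which the facets visible from $w$ come first.
\item \emph{Reversal} \cite[Lemma~8.10]{Z}: the reverse of a shelling of $\partial P$ is a shelling of $\partial P$.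
\end{itemize}

These are statements about polytopal complexes, and we need statements about chains. The next lemma is well known; we include a proof. The clause about the order of the chains is what makes the induction work.

\begin{lemma}\label{lem:bary}
Let $C_1,\dots,C_s$ be a shelling of a polytopal complex $\mathcal C$. Then the order complex of the poset of nonempty faces of $\mathcal C$ has a shelling in which, for all $j$, the maximal chains with top element $C_j$ precede those with top element $C_{j+1}$.
\end{lemma}

\begin{proof}
We use induction on $\dim\mathcal C$. The order complex is pure, since face lattices are graded and $\mathcal C$ is pure. In dimension $0$ every ordering is a shelling. Let $\dim\mathcal C\ge1$. For each $j$ fix a shelling of $\partial C_j$, for $j>1$ one as in Definition~\ref{def:polyshell}, and let $U_j$ for $j>1$ be the order complex of the poset of nonempty faces of $R_1,\dots,R_r$. The facets of $U_j$ are the maximal chains of $\partial C_j$ with top element among $R_1,\dots,R_r$. By induction the maximal chains $L$ of nonempty faces of $\partial C_j$ have a shelling, and for $j>1$ one in which the facets of $U_j$ come first. Order the chains $L\cup\{C_j\}$ first by $j$ and then by this shelling.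

For $j>1$ we claim that a nonempty proper face $\tau$ of $C_j$ is a face of some $C_i$ with $i<j$ if and only if it is a face of some $R_l$ with $l\le r$. If $\tau$ is a face of $C_i$, then $\tau\subseteq R_1\cup\dots\cup R_r$, so some $R_l$ contains a relative interior point of $\tau$, and $\tau\subseteq R_l$ by ($*$). Conversely, a relative interior point of $R_l$ lies in some $C_i$ with $i<j$, hence in the face $C_i\cap C_j$ of $C_j$. By ($*$), $R_l\subseteq C_i\cap C_j$, so $R_l$ is a face of $C_i\cap C_j$ and therefore of $C_i$, and so are the faces of $R_l$.

Now we check (S) for $c=L\cup\{C_j\}$ and an earlier chain $c'$. Call a maximal chain $L'$ of $\partial C_j$ \emph{early} if it precedes $L$. For early $L'$ there are a ridge $R$ of $L$ and an early $L''$ with $L'\cap L\subseteq R\subseteq L''$. Then $R\cup\{C_j\}$ is a ridge of $c$ that lies in the earlier chain $L''\cup\{C_j\}$ and contains $(L'\cap L)\cup\{C_j\}$. So (S) holds whenever $c\cap c'\subseteq L'\cup\{C_j\}$ for some early $L'$. This settles the case that $c'$ has top element $C_j$. Suppose that $c'$ has top element $C_i$ with $i<j$. Then $c\cap c'\subseteq L$ consists of proper faces of $C_j$ that are faces of $C_i$, so $c\cap c'\in U_j$ by the claim. If $L\notin U_j$,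 then $c\cap c'$ lies in a facet $L'$ of $U_j$, and $L'$ is early. If $L\in U_j$, its top element is a face of some $C_h$ with $h<j$ by the claim, so the ridge $L$ of $c$ lies in the earlier chain $L\cup\{C_h\}$, and it contains $c\cap c'$.
\end{proof}

\begin{proposition}\label{prop:P}
The face lattice of every polytope satisfies \textup{(P1)}, \textup{(P2)} and \textup{(P3)}.
\end{proposition}

\begin{proof}
(P1) Here $y$ is a polytope and $F$ is a nonempty proper face of $y$. We want a shelling of $\partial y$ that separates the facets containing $F$ from the others, so we look at $y$ from a point just outside $F$. Let $p$ and $q$ be relative interior points of $F$ and $y$, and put $w=p+\varepsilon(p-q)$ with $\varepsilon>0$. For each facet $H$ of $y$ we have $\ell_H(q)<0$ and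
\[
\ell_H(w)=(1+\varepsilon)\,\ell_H(p)-\varepsilon\,\ell_H(q).
\]
If $H\supseteq F$, then $\ell_H(p)=0$ and $\ell_H(w)>0$. If $H\not\supseteq F$, then $p\notin H$ by ($*$), so $\ell_H(p)<0$, and $\ell_H(w)<0$ for small $\varepsilon$. Since $F$ lies in some facet, $w\notin y$. For small $\varepsilon$ the facets visible from $w$ are thus exactly those containing $F$. By Bruggesser--Mani and reversal, $\partial y$ has a shelling in which the facets not containing $F$ come first. There is such a facet, since the intersection of all facets of $y$ is empty while $F$ is not. So the facets not containing $F$ generate a shellable polytopal complex $\mathcal C$ of dimension $\dim y-1$.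

A face of a facet that does not contain $F$ does not contain $F$. Conversely, if a proper face $z$ of $y$ does not contain $F$, then one of the facets containing $z$ does not contain $F$, because $z$ is their intersection. So $A(F,y)$ is the poset of nonempty faces of $\mathcal C$. By Lemma~\ref{lem:bary} it is shellable, and its rank is $\dim y-1$, the rank of $(\hat0,y)$.

(P2) The opposite poset of $[x,\hat1]$ is the face lattice of a polytope $y'$, in which $G$ corresponds to a nonempty proper face $G'$. Under this correspondence $B(x,G)$ is the opposite of $A(G',y')$ and $(x,\hat1)$ is the opposite of $(\varnothing,y')$. Opposite posets have the same order complex, so (P2) follows from (P1).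

(P3) The interval $[x,y]$ is the face lattice of a polytope $y'$, whose dimension is the length of $[x,y]$ minus $1$. If $\dim y'=0$, then $(x,y)$ is empty. Otherwise $(x,y)$ is the poset of nonempty faces of $\partial y'$, which is shellable by Bruggesser--Mani, and Lemma~\ref{lem:bary} applies. In both cases the rank is $\dim y'-1$.
\end{proof}

\section{Building the poset one element at a time}\label{sec:build}

In this section $\mathcal L$ is a graded bounded poset satisfying (P1)--(P3). Let $n$ be its rank and $r(z)$ the length of $[\hat0,z]$, so that $[x,y]$ has length $r(y)-r(x)$ and $\overline{\mathcal L}$ has rank $D=n-2$. Fix $\mathcal I=[F,G]\subseteq\overline{\mathcal L}$ and put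
\[
\mathcal Q=\overline{\mathcal L}\ominus\mathcal I,\qquad\mathcal M=\overline{\mathcal L}\setminus\mathcal I .
\]
Since $A(F,F)=(\hat0,F)$ and $B(G,G)=(G,\hat1)$, the three properties together give:
\begin{equation}\label{eq:AB}
\begin{aligned}
&A(F,y)\text{ is shellable of rank }r(y)-2\text{ for all }y\ge F;\\
&B(x,G)\text{ is shellable of rank }n-r(x)-2\text{ for all }x\le G.
\end{aligned}
\end{equation}

To describe the order of $\mathcal Q$ we need saturated chains that go around $\mathcal I$. (A chain from $x$ to $y$ is \emph{saturated} if consecutive elements are covers.) Only the purity and the rank in (P1) and (P2) are needed for this.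

\begin{lemma}\label{lem:detour}
Let $x<y$ in $\mathcal L$.
\begin{itemize}
\item[(a)] If $x\not\ge F$ and $y>F$, there is a saturated chain from $x$ to $y$ whose elements other than $y$ are $\not\ge F$.
\item[(b)] If $x<G$ and $y\not\le G$, there is a saturated chain from $x$ to $y$ whose elements other than $x$ are $\not\le G$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Either $x=\hat0$ or $x\in A(F,y)$. By (P1) every maximal chain of $A(F,y)$ has $r(y)-1$ elements. Take one, containing $x$ if $x\ne\hat0$, and adjoin $\hat0$ and $y$. This chain has $r(y)+1$ elements, so it is a maximal chain of $[\hat0,y]$. Its part from $x$ to $y$ is the required chain.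

(b) Either $y=\hat1$ or $y\in B(x,G)$. By (P2) every maximal chain of $B(x,G)$ has $n-r(x)-1$ elements. Take one, containing $y$ if $y\ne\hat1$, and adjoin $x$ and $\hat1$ to get a maximal chain of $[x,\hat1]$. Use its part from $x$ to $y$.
\end{proof}

\begin{lemma}\label{lem:order}
For $x,y\in\overline{\mathcal L}$ we have $x<y$ in $\mathcal Q$ if and only if $x<y$ in $\mathcal L$ and $x,y$ are not both in $\mathcal I$. Hence the faces of $\Delta(\mathcal Q)$ are the chains of $\overline{\mathcal L}$ with at most one element in $\mathcal I$.
\end{lemma}

\begin{proof}
By definition, $x<y$ in $\mathcal Q$ means that $\mathcal L$ has a saturated chain from $x$ to $y$, of positive length, no edge of which has both endpoints in $\mathcal I$. If $x,y\in\mathcal I$, then $[x,y]\subseteq\mathcal I$ and there is no such chain. Now let $x<y$ in $\mathcal L$, not both in $\mathcal I$. It suffices to find a saturated chain from $x$ to $y$ with at most one element in $\mathcal I$.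

If $x\not\le G$ or $y\not\ge F$, then $[x,y]$ is disjoint from $\mathcal I$, since $z\in[x,y]\cap\mathcal I$ gives $x\le z\le G$ and $y\ge z\ge F$. Any saturated chain works. So let $x\le G$ and $y\ge F$.

Suppose $x\not\ge F$. If $y=F$, then $[x,y]\cap\mathcal I=\{F\}$ and any saturated chain works. If $y>F$, use Lemma~\ref{lem:detour}(a).

Suppose $x\ge F$. Then $x\in\mathcal I$, so $y\notin\mathcal I$, which means $y\not\le G$. If $x=G$, then $[x,y]\cap\mathcal I=\{G\}$ and any saturated chain works. If $x<G$, use Lemma~\ref{lem:detour}(b).
\end{proof}

\begin{proposition}\label{prop:build}
The posets $\mathcal M$ and $\mathcal Q$ are shellable of rank $D$, and $\Delta(\mathcal Q)$ has a shelling in which the facets of $\Delta(\mathcal M)$ come first.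
\end{proposition}

\begin{proof}
The set $\overline{\mathcal L}$ is the disjoint union of $\mathcal I$ and
\[
\mathcal N=\{z\in\overline{\mathcal L}:z\not\ge F\},\qquad\mathcal U=\{y\in\overline{\mathcal L}:y\ge F,\ y\not\le G\},
\]
and $\mathcal M=\mathcal N\cup\mathcal U$. By Lemma~\ref{lem:order}, $\mathcal Q$ and $\mathcal L$ induce the same order on $\mathcal M$.

\emph{The start.} We have $\mathcal N=A(F,\hat1)$, which is shellable of rank $n-2=D$ by \eqref{eq:AB}.

\emph{Adding $\mathcal U$.} The elements of $\mathcal M$ below some $y\in\mathcal U$ form a poset that (P1)--(P3) do not describe, since it may contain elements of $\mathcal U$. We avoid it by adding the elements of $\mathcal U$ from the top down, that is, in an order along which $r$ weakly decreases. Consider the induced subposet $\mathcal R$ of $\mathcal L$ obtained when $y$ has just been added. An element of $\mathcal U$ below $y$ has smaller $r$ and is not yet present, so $\mathcal R_{<y}=A(F,y)$. An element $z$ with $y<z<\hat1$ satisfies $z\ge F$, and $z\not\le G$ because $y\not\le G$; so $z\in\mathcal U$, it has larger $r$, and it is present. Thus $\mathcal R_{>y}=(y,\hat1)$. By \eqref{eq:AB} and (P3) both posets are shellable, and their ranks add up to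
\[
(r(y)-2)+(n-r(y)-2)=D-2 .
\]
Corollary~\ref{cor:add} shows inductively that each $\mathcal R$ is shellable of rank $D$. The last one is $\mathcal M$.

\emph{Adding $\mathcal I$.} Add the elements of $\mathcal I$ to $\mathcal M$ in any order, and let $\mathcal R$ be the induced subposet of $\mathcal Q$ obtained when $x$ has just been added. By Lemma~\ref{lem:order} the elements comparable to $x$ in $\mathcal Q$ are the elements of $\mathcal M$ comparable to $x$ in $\mathcal L$, and all of them are present. An element $z<x$ satisfies $z\le G$, so $z\notin\mathcal I$ means $z\not\ge F$, and $\mathcal R_{<x}=A(F,x)$. An element $z>x$ satisfies $z\ge F$, so $z\notin\mathcal I$ means $z\not\le G$, and $\mathcal R_{>x}=B(x,G)$. Both are subsets of $\mathcal M$, so they carry the order of $\mathcal L$. By \eqref{eq:AB} they are shellable with ranks adding up to $D-2$. Corollary~\ref{cor:add} extends the shelling at each step, and the last $\mathcal R$ is $\mathcal Q$.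
\end{proof}

Theorem~\ref{thm:abstract} is contained in Proposition~\ref{prop:build}. For the face lattice of a $d$-polytope we have $n=d+1$ and $D=d-1$, so Theorem~\ref{thm:main} follows from Propositions~\ref{prop:P} and~\ref{prop:build}.

\begin{example}[(P3) alone is not enough]
Let $\overline{\mathcal L}$ have three levels $\{a,a'\}$, $\{b,b'\}$, $\{c,c'\}$, each element being smaller than all elements on higher levels. The order complex of each open interval of $\mathcal L$ is a join of two-point complexes (for $\overline{\mathcal L}$ itself, the boundary of an octahedron), so (P3) holds by Lemma~\ref{lem:join}. For $\mathcal I=[a,c]=\{a,b,b',c\}$ both edges at $a$ are removed. So $a$ is isolated in $\mathcal Q$, while $a'<b<c'$ is a chain, and $\mathcal Q$ is not graded. Here (P1) fails: $A(a,c)=\{a'\}$ has rank $0$, whereas $(\hat0,c)$ has rank $1$.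
\end{example}

\section{Sorting chains by the number of elements in the interval}\label{sec:filtration}

We prove Theorem~\ref{thm:filtration}. Let $\mathcal L$ be the face lattice of $P$, keep the notation of Section~\ref{sec:build}, and define $K_k$ for all $0\le k\le\rho$. The maximal chains of $\overline{\mathcal L}$ are its chains with $d$ elements. A chain has at most $\rho$ elements in $\mathcal I$, so $K_\rho=K$.

\subsection*{The first two layers}
By Proposition~\ref{prop:build} the complexes $\Delta(\mathcal M)$ and $\Delta(\mathcal Q)$ are pure of dimension $d-1$, so their facets are maximal chains of $\overline{\mathcal L}$. The faces of $\Delta(\mathcal M)$ are the chains with no element in $\mathcal I$, and by Lemma~\ref{lem:order} those of $\Delta(\mathcal Q)$ are the chains with at most one. Hence $\Delta(\mathcal M)=K_0$ and $\Delta(\mathcal Q)=K_1$, and Proposition~\ref{prop:build} gives a shelling of $K_1$ along which $|c\cap\mathcal I|$ is weakly increasing.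

\subsection*{The higher layers}
Let $2\le k\le\rho$, and suppose that such a shelling of $K_{k-1}$ has been constructed. All vertices of $K$ already lie in $K_1$, so the new face $e$ in Lemma~\ref{lem:attach} must now be larger. If a maximal chain $c$ contains $u\le v$ in $\mathcal I$, it contains $\dim v-\dim u+1$ elements of $[u,v]\subseteq\mathcal I$. So $|c\cap\mathcal I|$ is determined by the smallest and the largest element of $c\cap\mathcal I$, and this pair is the face to add.

Consider all pairs $e=\{u,v\}$ with $F\le u<v\le G$ and $\dim v-\dim u=k-1$. Say that a maximal chain $c$ has \emph{type} $e$ if $c\cap\mathcal I$ has minimum $u$ and maximum $v$. The maximal chains with $|c\cap\mathcal I|=k$ are exactly those that have a type, and the type is unique. Put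
\[
\Gamma_e=\Delta(A(F,u))*\Delta((u,v))*\Delta(B(v,G)).
\]
By \eqref{eq:AB}, (P3) and Lemma~\ref{lem:join}, $\Gamma_e$ is shellable, and with $r(z)=\dim z+1$ its facets have
\[
(r(u)-1)+(r(v)-r(u)-1)+(d-r(v))=d-2
\]
elements. So $\dim\Gamma_e=(d-1)-|e|$.

The sets $e\cup L$, with $L$ a facet of $\Gamma_e$, are exactly the chains of type $e$. Indeed, $e\cup L$ is a chain with $d$ elements whose elements below $u$ and above $v$ are not in $\mathcal I$. Conversely, if $c$ has type $e$, its elements below $u$ are $\le G$ and not in $\mathcal I$, so they lie in $A(F,u)$; its elements above $v$ are $\ge F$ and not in $\mathcal I$, so they lie in $B(v,G)$; and $c\setminus e$ has $d-2$ elements.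

Attach the complexes $2^e*\Gamma_e$ to $K_{k-1}$ one after another, in any order. We check the two remaining hypotheses of Lemma~\ref{lem:attach} at the step for $e=\{u,v\}$.

\emph{The pair $e$ is not in the current complex.} A maximal chain $c\supseteq e$ has $k$ elements in $[u,v]$, so it is not a facet of $K_{k-1}$. If $|c\cap\mathcal I|=k$, then $c\cap\mathcal I=c\cap[u,v]$, so $c$ has type $e$ and was not attached with an earlier pair.

\emph{The sets $\sigma\cup\tau$ with $\sigma\subsetneq e$ and $\tau\in\Gamma_e$ are in $K_{k-1}$.} Such a set lies in $c\setminus\{u\}$ or in $c\setminus\{v\}$ for a chain $c$ of type $e$. We show that $u$, and likewise $v$, can be exchanged for an element outside $\mathcal I$. Let $a\lessdot u\lessdot b$ with $a,b\in c\cup\{\hat0\}$; the element $b$ exists because $u<v$, which is where $k\ge2$ is used. Then $a\not\ge F$, since $a=\hat0$ or $a\in A(F,u)$, and $b>u\ge F$. Lemma~\ref{lem:detour}(a) gives $u'$ with $a\lessdot u'\lessdot b$ and $u'\not\ge F$. The maximal chain $(c\setminus\{u\})\cup\{u'\}$ has $k-1$ elements in $\mathcal I$, so $c\setminus\{u\}\in K_{k-1}$. Next let $a\lessdot v\lessdot b$ with $a,b\in c\cup\{\hat1\}$. Then $a<v\le G$, and $b\not\le G$, since $b=\hat1$ or $b\in B(v,G)$.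 Lemma~\ref{lem:detour}(b) gives $v'$ with $a\lessdot v'\lessdot b$ and $v'\not\le G$, and $(c\setminus\{v\})\cup\{v'\}$ shows that $c\setminus\{v\}\in K_{k-1}$.

So Lemma~\ref{lem:attach} extends the shelling at each step. When all pairs have been attached we have a shelling of $K_k$ that lists the chains with $k$ elements in $\mathcal I$ last. At $k=\rho$ we have the shelling of $K$ required by the theorem; call it $c_1,\dots,c_t$.

\subsection*{The two balls}
Up to here the polytope entered only through gradedness and (P1)--(P3). Now we use more. Fix $0\le k<\rho$, and let $K_k'$ be the complex generated by the maximal chains with more than $k$ elements in $\mathcal I$. There is an $m$ such that $c_1,\dots,c_m$ are the facets of $K_k$ and $c_{m+1},\dots,c_t$ are those of $K'_k$. We have $m\ge1$ because $K_0$ has dimension $d-1$, and $m<t$ because a maximal chain of $[F,G]$ extends to a maximal chain of $\overline{\mathcal L}$ with $\rho>k$ elements in $\mathcal I$.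

The complex $K_k$ is shellable, being generated by an initial segment. By a theorem of Ewald and Shephard~\cite{ES}, $K$ is isomorphic to the boundary complex of a simplicial polytope. The two notions of shelling agree there, so $c_t,\dots,c_1$ is a shelling of $K$ by reversal. Its initial segment $c_t,\dots,c_{m+1}$ shells $K_k'$.

By a theorem of Danaraj and Klee~\cite{DK}, a shellable complex in which every ridge lies in at most two facets, and some ridge in only one, is a ball. In $K$ every ridge lies in exactly two facets. Indeed, a ridge is a maximal chain with one element deleted; after adjoining $\hat0$ and $\hat1$, the gap is an interval of length $2$; such an interval is the face lattice of a segment, so the gap can be filled in exactly two ways. Hence every ridge of $K_k$ or $K'_k$ lies in at most two facets. By (S), some ridge $R$ of $c_{m+1}$ lies in a facet $c_h$ with $h\le m$. The two facets of $K$ containing $R$ are $c_h$ and $c_{m+1}$, so $R$ lies in exactly one facet of $K_k$ and in exactly one facet of $K_k'$. Both complexes are therefore $(d-1)$-balls.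

Finally, if $F\ne G$, then $\rho\ge2$, so $k=1$ is allowed and $\Delta(\overline{\mathcal L}\ominus\mathcal I)=K_1$ is a shellable ball. This completes the proof of Theorem~\ref{thm:filtration}.

\begin{thebibliography}{9}

\bibitem{AK}
Christos A. Athanasiadis and Myrto Kallipoliti, \emph{Edgewise Cohen--Macaulay connectivity of partially ordered sets}, arXiv:1504.04062 (2015).

\bibitem{DK}
Danaraj and Klee, \emph{Shellings of spheres and polytopes}, Duke Math. J. \textbf{41} (1974).

\bibitem{ES}
Ewald and Shephard, \emph{Stellar subdivisions of boundary complexes of convex polytopes}, Math. Ann. \textbf{210} (1974).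

\bibitem{Z}
Ziegler, \emph{Lectures on Polytopes}.

\end{thebibliography}
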